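# A ruling of lines bent into conics by every iterate: degrees along periodic subvarieties of projective space

## A ruling in $\mathbb P^4$ with dense periodic lines and conic images

Everything is over $\mathbb C$. An endomorphism of $\mathbb P^N$ is a surjective morphism $F:\mathbb P^N\to\mathbb P^N$, and its degree is the common degree of the forms that define it. $Ch_{D,d}(\mathbb P^N)$ is the Chow variety of algebraic cycles of dimension $D$ and degree $d$.

**Theorem 1.** There are an explicit endomorphism $F:\mathbb P^4\to\mathbb P^4$ of degree $10$ and an irreducible closed curve $Z\cong\mathbb P^1$ in $Ch_{1,1}(\mathbb P^4)$ (one ruling of a smooth quadric surface) such that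

1. infinitely many (hence a Zariski dense set of) lines in $Z$ are periodic under $F$;
2. for every $m\ge 1$, $F^m(V)$ is a smooth conic for all but finitely many $V\in Z$, so $\deg F^m(V)=2\ne 1=\deg V$.

So no iterate of $F$ preserves the degree of the generic member of $Z$.

Here is the question that this answers. A subvariety $V\subseteq\mathbb P^N$ is *periodic* under $F$ if $F^n(V)=V$ for some $n\ge1$. Take an endomorphism $F$ of degree $>1$, and let $Z\subseteq Ch_{D,d}(\mathbb P^N)$ be a subvariety containing a Zariski dense set of cycles that correspond to irreducible periodic subvarieties of degree $d$. After replacing $F$ by an iterate, is it true that $\deg F(V)=\deg V$ for all $V$ in a dense Zariski open subset of $Z$? Here $F(V)$ is the image of the support of $V$. The question comes from Xiao Zhong, "Polynomial endomorphisms of $\mathbb A^2$ with many periodic curves", arXiv:2508.13873 (2025). By Theorem 1 the answer is no in general.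

The order of quantifiers matters. Each periodic $V$ has its own $n$ with $F^n(V)=V$, and for this $n$ of course $\deg F^n(V)=\deg V$. The question asks for one iterate that serves almost all members of $Z$ at once, including the non-periodic ones. In Theorem 1 the periodic lines come back to themselves, but their periods are unbounded, and for any fixed $m$ almost every line of $Z$ has been bent into a conic at time $m$.

We shall also prove that the failure occurs for all $(N,D)$ with $D\ge1$ and $N-D\ge3$ (Theorem 2), and two positive statements (Theorems 3 and 4). The codimensions $N-D\in\{1,2\}$ are not decided here; the answer is known to be affirmative when $N=2$, $D=1$ and $F$ extends a polynomial endomorphism of $\mathbb A^2$.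

## Endomorphisms, cycles and Chow varieties

**Endomorphisms.** A morphism $F:\mathbb P^N\to\mathbb P^N$ is given by $N+1$ forms of one degree $\delta$ without common zero, and conversely. If $\delta\ge1$, such an $F$ is finite: a curve $C$ contracted by $F$ would satisfy $0=\deg F^*\mathcal O(1)|_C=\delta\deg C>0$, so all fibres are finite, and a proper morphism with finite fibres is finite. Being finite, $F$ has a closed image of dimension $N$, so it is surjective. Hence *to produce an endomorphism it is enough to write down forms of equal positive degree with no common zero.* Finiteness also shows that $F(V)$ is a subvariety of the same dimension as $V$.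

**Degree under $F$.** If $V$ is irreducible of dimension $D$, the projection formula gives $\deg(F|_V)\cdot\deg F(V)=\delta^D\deg V$, where $\deg(F|_V)$ is the degree of $V\to F(V)$. We use this only as a check. For instance, $[x:y:z]\mapsto[x^2:y^2:z^2]$ sends the line $x+y+z=0$ to the conic $X^2+Y^2+Z^2-2XY-2YZ-2XZ=0$ (square $\sqrt X+\sqrt Y=-\sqrt Z$, then isolate $2\sqrt{XY}$ and square again), and it sends the line $y=cx$ to the line $y=c^2x$. In the first case the line maps birationally, in the second with degree $2$.

**Chow varieties.** $Ch_{D,d}(\mathbb P^N)$ is a projective variety (possibly reducible) whose points are the effective cycles $\sum n_iV_i$ with $\dim V_i=D$ and $\sum n_i\deg V_i=d$. For $d=1$ it is the Grassmannian of $D$-dimensional linear subspaces. For example, the points of $Ch_{1,2}(\mathbb P^3)$ are the smooth conics, the sums $L+L'$ of two distinct lines, and the double lines $2L$. The standard facts we use later are: the incidence set $\{(V,x):x\in \mathrm{Supp}\,V\}$ is closed in $Ch_{D,d}\times\mathbb P^N$; addition of cycles is a morphism $Ch_{D,d'}\times Ch_{D,d-d'}\to Ch_{D,d}$; and a flat family with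 reduced, irreducible $D$-dimensional fibres of degree $e$ over a smooth base gives a morphism from the base to $Ch_{D,e}$.

## Points, the whole space, and pencils of lines by hand

If $D=0$, an irreducible cycle is a point, so $d=1$ and images have degree $1$. If $D=N$, the only subvariety is $\mathbb P^N$. If $Z$ is a single point, it is one periodic $V$, and $F^n(V)=V$ for some $n$. So in these cases the answer is yes, and $\dim Z=1$ is the smallest dimension in which anything can go wrong.

An iterate may really be needed. The map $F(x,y)=(x^2,y^2-x)$ extends to $\mathbb P^2$ as $[x^2:y^2-xz:z^2]$. It sends $(x,0)$ to $(x^2,-x)$, so it maps $\{y=0\}$ onto $\{y^2=x\}$; and it sends $(y^2,y)$ to $(y^4,0)$, so it maps $\{y^2=x\}$ back onto $\{y=0\}$. The degrees along this orbit are $1,2,1,2,\dots$, and $F^2$ repairs it.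

The simplest honest family is the pencil of lines $y=cx$ under $[x^2:y^2:z^2]$. Here $c\mapsto c^2$, the periodic members are dense, and all images are lines. The family maps to itself, and this is what makes the degree constant.

## Returning to a curve of cycles without preserving it

Let us try to prove that the answer is yes when $\dim Z=1$. For $m\ge0$ let $Z_m$ be the closure of $\{[F^m(V)]:V\in Z\text{ generic}\}$. It is an irreducible curve in some $Ch_{D,e_m}(\mathbb P^N)$, and $e_m$ is the degree of $F^m(V)$ for generic $V\in Z$. (That this makes sense is proved later, in the section on image families.) If $Z_j=Z$ for some $j\ge1$, then $e_j=d$ and the iterate $F^j$ does what is asked.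

Now let $V\in Z$ be periodic, $F^n(V)=V$. If its orbit avoids some exceptional cycles, then $V=F^n(V)\in Z_n$, so $V\in Z\cap Z_n$. If one value of $n$ serves infinitely many $V$, then the irreducible curves $Z$ and $Z_n$ meet in infinitely many points, hence coincide, and we are done.

This is where the argument stops. If $Z_n\ne Z$ for every $n\ge1$, then each $Z\cap Z_n$ is finite, but the union of infinitely many finite sets can be dense in $Z$. The periodic members may return to $Z$ at isolated places, at unbounded times, while the curve $Z$ itself never returns. If only finitely many curves occur among the $Z_n$, the argument can be completed, and this is Theorem 3 below. So a counterexample with $\dim Z=1$ must have infinitely many different $Z_m$.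

This tells us what to build. The model is $\mathbb P^1\times\mathbb P^1$ with a product map $\varphi\times\psi$, and for $Z$ the diagonal $\Delta$. Suppose that

* $\varphi$ and $\psi$ have infinitely many common periodic points, and
* $\varphi^m\neq\psi^m$ for all $m\ge1$.

Then $\Delta$ contains infinitely many periodic points of $\varphi\times\psi$, while for each $m\ge1$ the point $(\varphi^m(a),\psi^m(a))$ lies on $\Delta$ for only finitely many $a$. To turn this into a counterexample we need curves $C_{a,b}$ in a projective space, indexed by $(a,b)\in\mathbb P^1\times\mathbb P^1$, whose degree is smaller for $a=b$ than for $a\ne b$, and an endomorphism that moves $C_{a,b}$ to $C_{\varphi(a),\psi(b)}$. Since the forms defining an endomorphism have one common degree, we look for $\varphi$ and $\psi$ of equal degree.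

## Two Lattès maps with common periodic points and no common iterate

*Power maps are not enough.* The first candidates are $\varphi(z)=z^d$ and $\psi(z)=\zeta z^{d}$ with $d\ge2$ and $\zeta\in\mathbb C^*$. Suppose that they share one periodic point $z\ne0,\infty$, and let $M$ be a common period. Then $z^{d^M}=z$ and $\psi^M(z)=\zeta^{s}z^{d^M}=z$ with $s=1+d+\dots+d^{M-1}$. So $\zeta^s=1$, and then $\psi^M(w)=\zeta^sw^{d^M}=\varphi^M(w)$ for all $w$. A single common periodic point in $\mathbb C^*$ already forces a common iterate. For $\psi=\zeta z^{-d}$, apply this to $\varphi^2=z^{d^2}$ and $\psi^2=\zeta^{1-d}z^{d^2}$. The obstruction is that two integers of the same absolute value differ by a sign. In $\mathbb Z[i]$ two elements can have the same absolute value without their quotient being a root of unity, and this is what we shall exploit.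

**Definition (Lattès maps).** Let $E=\mathbb C/\mathbb Z[i]$ and let $x:E\to\mathbb P^1$ be the quotient by $\pm1$, so $x(P)=x(Q)$ if and only if $Q=\pm P$. For $0\neq\gamma\in\mathbb Z[i]$ multiplication $[\gamma]$ commutes with $-1$, so there is a morphism $\varphi_\gamma:\mathbb P^1\to\mathbb P^1$ with
$$\varphi_\gamma\circ x=x\circ[\gamma].$$
Comparing degrees, $2\deg\varphi_\gamma=2\deg[\gamma]=2|\gamma|^2$, so $\deg\varphi_\gamma=|\gamma|^2$. Clearly $\varphi_\gamma\circ\varphi_{\gamma'}=\varphi_{\gamma\gamma'}$.

*Example.* Use the model $y^2=x^3-x$ of $E$, where $i(x,y)=(-x,iy)$. The line through $P=(x,y)$ and $iP$ has slope $\frac{(1-i)y}{2x}$, so the addition law gives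
$$\varphi_{1+i}(x)=\Big(\frac{(1-i)y}{2x}\Big)^2-x+x=\frac{-2i\,(x^3-x)}{4x^2}=\frac{x^2-1}{2ix},$$
a map of degree $2=|1+i|^2$.

From now on put
$$\alpha=1+3i,\qquad \beta=1-3i,\qquad \alpha\beta=10,\qquad \tau=\tfrac{1+i}2\in E .$$
Both $\varphi_\alpha$ and $\varphi_\beta$ have degree $10$. We have $\tau\ne0$, $2\tau=0$, and
$$\alpha\tau=\tfrac{(1+3i)(1+i)}2=-1+2i=0,\qquad \beta\tau=\tfrac{(1-3i)(1+i)}2=2-i=0\quad\text{in }E. \tag{1}$$

Three properties are needed. The second and third are the two bullets above; the first will be needed because our curves will be written in squared coordinates.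

**Step 1 (evenness).** *This step shows that in a good coordinate both maps depend only on the squares of the coordinates.* Since $2\tau=0$, we have $-(P+\tau)=-P+\tau$, so translation by $\tau$ commutes with $-1$ and induces an automorphism $T$ of $\mathbb P^1$ with $T\circ x=x(\cdot+\tau)$ and $T^2=1$. Also $T\ne1$: otherwise $P+\tau=\pm P$ for all $P$, that is, $\tau=0$ or $2P=-\tau$ for every $P$, and since $\tau\neq0$ the second would hold for all $P$, which is absurd. A Möbius transformation of order $2$ is conjugate to $z\mapsto-z$. So we choose the coordinate on $\mathbb P^1$ such that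
$$T[a_0:a_1]=[a_0:-a_1].$$
For $\gamma\in\{\alpha,\beta\}$, (1) gives
$$\varphi_\gamma\circ T\circ x=x(\gamma\,\cdot+\gamma\tau)=x(\gamma\,\cdot)=\varphi_\gamma\circ x ,$$
so $\varphi_\gamma\circ T=\varphi_\gamma$, since $x$ is surjective. Thus $\varphi_\gamma$ is a rational function invariant under $z\mapsto -z$, hence a rational function of $z^2$, of degree $5$ in $z^2$. Homogenizing, we get pairs $h=(h_0,h_1)$ and $k=(k_0,k_1)$ of binary forms of degree $5$, each pair without common zero in $\mathbb P^1$, with
$$\varphi_\alpha([a_0:a_1])=[h_0(a_0^2,a_1^2):h_1(a_0^2,a_1^2)],\qquad \varphi_\beta([b_0:b_1])=[k_0(b_0^2,b_1^2):k_1(b_0^2,b_1^2)]. \tag{2}$$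

*Where the factor $1+i$ enters.* We have $\alpha=(1+i)(2+i)$ and $\beta=-i(1+i)(2-i)$. The numbers $2\pm i$ alone would not do: $i\tau=\tau$ in $E$, so $(2\pm i)\tau=\tau$, and $\varphi_{2\pm i}$ commutes with $T$ instead of absorbing it. But $(1+i)\tau=\frac{(1+i)^2}{2}=i=0$, and the evenness of $\varphi_{1+i}$ can be seen by hand. In the model above, $\tau$ is the point $(0,0)$ (the only nonzero $2$-torsion point fixed by $i$), and $x(P+\tau)=(y/x)^2-x=-1/x$, so $T(x)=-1/x$. The coordinate $z=\frac{x-i}{x+i}$ satisfies $z\circ T=-z$. Putting $x=i\,\frac{1+z}{1-z}$ into the formula for $\varphi_{1+i}$ gives the $x$-value $\frac{1+z^2}{1-z^2}$, and back in the coordinate $z$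
$$\varphi_{1+i}(z)=\frac{z^2-i}{1-iz^2}.$$

**Step 2 (infinitely many common periodic points).** *This step supplies the periodic members of $Z$.* Let $\gcd(n,10)=1$. Multiplication by $\alpha\beta=10$ is bijective on the finite group $E[n]$, so $\alpha$ and $\beta$ act as permutations of $E[n]$. Hence some $M\ge1$ satisfies $\alpha^M=\beta^M=\mathrm{id}$ on $E[n]$. For $P\in E[n]$ we get
$$\varphi_\alpha^M(x(P))=x(\alpha^MP)=x(P)=x(\beta^MP)=\varphi_\beta^M(x(P)).$$
Letting $n$ vary, we obtain infinitely many points $x(P)$, because $E[n]$ has $n^2$ elements and $x$ is two-to-one or better. For example, $\alpha\equiv\beta\equiv1\pmod 3$, so the five points $x(P)$ with $P\in E[3]$ are fixed by both maps.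

**Step 3 (no common iterate).** *This step shows $\varphi_\alpha^m\ne\varphi_\beta^m$ for all $m\ge1$.* If they were equal, then $x(\alpha^mP)=x(\beta^mP)$ for all $P\in E$, so
$$E=\ker(\alpha^m-\beta^m)\cup\ker(\alpha^m+\beta^m).$$
Multiplication by a nonzero element of $\mathbb Z[i]$ has finite kernel, so $\alpha^m-\beta^m=0$ or $\alpha^m+\beta^m=0$. Then $\alpha/\beta$ is a root of unity. A root of unity is an algebraic integer, and the algebraic integers in $\mathbb Q(i)$ are the elements of $\mathbb Z[i]$. But
$$\frac\alpha\beta=\frac{(1+3i)^2}{10}=\frac{-4+3i}5\notin\mathbb Z[i].$$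
This contradiction proves the claim. Note that $|\alpha/\beta|=1$, so absolute values alone would not have decided it.

*Check for $m=1$.* $\varphi_\alpha(x(P))=\varphi_\beta(x(P))$ means $6iP=0$ or $2P=0$, that is, $P\in E[6]$. This gives $4+\frac{36-4}{2}=20$ values of $x(P)$, and two distinct maps of degree $10$ on $\mathbb P^1$ coincide in $10+10=20$ points counted with multiplicity.

## Conics that collapse to lines over the diagonal

We now need the curves $C_{a,b}$. The obvious first choice is a family of lines. For $a,b\in\mathbb C^2\setminus0$ let
$$\ell_{a,b}=\{[\lambda a:\mu b]:[\lambda:\mu]\in\mathbb P^1\}\subset\mathbb P^3 ,$$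
the line joining $[a:0]$ and $[0:b]$. It depends only on $([a],[b])\in\mathbb P^1\times\mathbb P^1$. Define
$$\Phi:\mathbb P^3\to\mathbb P^3,\qquad \Phi([a_0:a_1:b_0:b_1])=[h(a_0^2,a_1^2):k(b_0^2,b_1^2)].$$
All entries have degree $10$. They have no common zero, because $h_0,h_1$ vanish together only at the origin, and so do $k_0,k_1$. Since $h,k$ have degree $5$, $\Phi([\lambda a:\mu b])=[\lambda^{10}h(a_0^2,a_1^2):\mu^{10}k(b_0^2,b_1^2)]$, and $[\lambda:\mu]\mapsto[\lambda^{10}:\mu^{10}]$ is onto $\mathbb P^1$. With (2) this gives
$$\Phi(\ell_{a,b})=\ell_{\varphi_\alpha(a),\varphi_\beta(b)}. \tag{3}$$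
So $\Phi$ realizes $\varphi_\alpha\times\varphi_\beta$ on a family of curves, but it is not yet a counterexample: every $\ell_{a,b}$ has degree $1$, on the diagonal and off it.

To make the degree depend on whether $[a]=[b]$, we map $\mathbb P^3$ to $\mathbb P^4$ by
$$\pi:\mathbb P^3\to\mathbb P^4,\qquad [a_0:a_1:b_0:b_1]\mapsto[a_0^2:a_1^2:b_0^2:b_1^2:a_0b_1-a_1b_0].$$
It has no base points, since the first four entries vanish together only at the origin. The squares alone would send the point of $\ell_{a,b}$ with parameter $[\lambda:\mu]$ to one depending on $[\lambda^2:\mu^2]$ only, so $\ell_{a,b}$ would cover a line twice. The fifth entry separates the two sheets, and it does so exactly when $[a]\ne[b]$. Let us check this. Put $C_{a,b}=\pi(\ell_{a,b})$, $A=(a_0^2,a_1^2)\neq0$, $B=(b_0^2,b_1^2)\ne0$ and $u=a_0b_1-a_1b_0$. Then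
$$C_{a,b}=\{[\lambda^2A:\mu^2B:\lambda\mu u]:[\lambda:\mu]\in\mathbb P^1\}, \tag{4}$$
which lies in the plane spanned by the independent vectors $(A,0,0)$, $(0,B,0)$, $(0,0,1)$. In the coordinates $[s:t:y]$ of that plane it is the image of $[\lambda:\mu]\mapsto[\lambda^2:\mu^2:u\lambda\mu]$. Hence:

* if $[a]\ne[b]$, then $u\ne0$ and $C_{a,b}$ is the smooth conic $y^2=u^2st$, of degree $2$;
* if $[a]=[b]$, then $u=0$ and $C_{a,b}$ is the line $y=0$, of degree $1$.

When $[b]$ tends to $[a]$, the equation $y^2=u^2st$ tends to $y^2=0$. As a cycle the conic tends to a double line, and the degree of the *support* drops from $2$ to $1$.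

## An endomorphism of $\mathbb P^4$ compatible with $\pi$

We want an endomorphism $F$ of $\mathbb P^4$ with $F\circ\pi=\pi\circ\Phi$. Use coordinates $[A_0:A_1:B_0:B_1:Y]$. Since
$$\pi\circ\Phi=[h_0^2:h_1^2:k_0^2:k_1^2:h_0k_1-h_1k_0]\quad\text{with } h=h(a_0^2,a_1^2),\ k=k(b_0^2,b_1^2),$$
evenness pays off: this is already written in $A_i=a_i^2$ and $B_i=b_i^2$. So the obvious attempt is
$$[\,h_0(A)^2:h_1(A)^2:k_0(B)^2:k_1(B)^2:h_0(A)k_1(B)-h_1(A)k_0(B)\,].$$
It is compatible with $\pi$, but it is not a morphism: all entries vanish at $[0:0:0:0:1]$. Something involving $Y$ has to be added to the last entry, and it must vanish on the image of $\pi$. So we need an equation of that image which does not vanish at $[0:0:0:0:1]$. On the image of $\pi$,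
$$Y^2-A_0B_1-A_1B_0=(a_0b_1-a_1b_0)^2-a_0^2b_1^2-a_1^2b_0^2=-2a_0a_1b_0b_1,$$
and the square of the right-hand side is $4A_0A_1B_0B_1$. Therefore the form of degree $4$
$$\mathcal E=(Y^2-A_0B_1-A_1B_0)^2-4A_0A_1B_0B_1$$
satisfies $\mathcal E\circ\pi=0$, and at $A=B=0$ it equals $Y^4$. Define
$$F=\big[\,h_0(A)^2:h_1(A)^2:k_0(B)^2:k_1(B)^2:\;h_0(A)k_1(B)-h_1(A)k_0(B)+Y^6\,\mathcal E(A,B,Y)\,\big]. \tag{5}$$

**Step 4 ($F$ is an endomorphism of degree $10$).** *This step checks degrees and base points.* All entries are forms of degree $10$. At a common zero, $h_0(A)=h_1(A)=0$ gives $A=0$, since $h_0,h_1$ have no common zero in $\mathbb P^1$; likewise $B=0$. Then the last entry is $Y^6\cdot Y^4=Y^{10}$, so $Y=0$. There is no common zero in $\mathbb P^4$.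

**Step 5 (compatibility).** *This step transports $\Phi$ to $\mathbb P^4$.* Substitute $\pi$ into (5). The added term vanishes because $\mathcal E\circ\pi=0$, and what remains is $\pi\circ\Phi$. So
$$F\circ\pi=\pi\circ\Phi,\qquad\text{hence}\qquad F^m\circ\pi=\pi\circ\Phi^m\quad(m\ge0). \tag{6}$$
Applying (6) to $\ell_{a,b}$ and using (3) $m$ times gives, for all $m\ge0$,
$$F^m(C_{a,b})=C_{\varphi_\alpha^m(a),\,\varphi_\beta^m(b)}. \tag{7}$$

**Step 6 (the curve $Z$).** *This step identifies the diagonal family as a curve $\cong\mathbb P^1$ in the Chow variety.* Let $Z=\{C_{a,a}:a\in\mathbb P^1\}$. By (4) with $u=0$,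
$$C_{a,a}=W_A:=\{[\lambda A:\mu A:0]:[\lambda:\mu]\in\mathbb P^1\},\qquad A=(a_0^2,a_1^2),$$
and every $A\in\mathbb P^1$ arises, so $Z=\{W_A:A\in\mathbb P^1\}$. Let $e_0,e_1$ and $f_0,f_1$ be the basis vectors for the coordinates $A_0,A_1$ and $B_0,B_1$. The Plücker vector of $W_A$ is
$$(A_0e_0+A_1e_1)\wedge(A_0f_0+A_1f_1)=A_0^2\,e_0\wedge f_0+A_0A_1(e_0\wedge f_1+e_1\wedge f_0)+A_1^2\,e_1\wedge f_1 .$$
So $A\mapsto[W_A]$ is the Veronese embedding $A\mapsto[A_0^2:A_0A_1:A_1^2]$ of $\mathbb P^1$ into a plane of the Plücker space. Hence $Z\cong\mathbb P^1$ is an irreducible closed curve in $Ch_{1,1}(\mathbb P^4)$. The lines $W_A$ form one ruling of the smooth quadric surface $\{Y=0,\ A_0B_1=A_1B_0\}$.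

**Step 7 (dense periodic members).** *This step proves part 1 of Theorem 1.* If $\varphi_\alpha^M(a)=a=\varphi_\beta^M(a)$, then (7) gives $F^M(C_{a,a})=C_{a,a}$. By Step 2 there are infinitely many such $a$. The map $a\mapsto A$, $[a_0:a_1]\mapsto[a_0^2:a_1^2]$, has finite fibres, so infinitely many members of the curve $Z$ are periodic. An infinite subset of an irreducible curve is dense.

**Step 8 (degrees of the images).** *This step proves part 2 of Theorem 1.* Let $m\ge1$. By (7), $F^m(C_{a,a})=C_{\varphi_\alpha^m(a),\varphi_\beta^m(a)}$ is a smooth conic unless $\varphi_\alpha^m(a)=\varphi_\beta^m(a)$. By Step 3 the two rational maps are different, so equality holds for only finitely many $a$. Hence $\deg F^m(V)=2\ne1=\deg V$ for all but finitely many $V\in Z$, for every $m\ge1$. This proves Theorem 1. $\blacksquare$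

*A check by degrees.* $F$ maps a generic line $W_A$ to a conic, with parameter $[\lambda^2:\mu^2]$ on the line sent to $[\lambda^{10}:\mu^{10}]$ on the conic, a map of degree $5$; and $5\cdot2=10\cdot1$. It maps a smooth conic $C_{a,b}$ to a smooth conic, when the image is one, by $[\lambda:\mu]\mapsto[\lambda^{10}:\mu^{10}]$, of degree $10$; and $10\cdot2=10\cdot2$.

*One periodic orbit in full.* Take $P\in E[7]$, $P\ne0$, and $a=x(P)$. The ring $\mathbb Z[i]/7$ is the field $\mathbb F_{49}$, $E[7]$ is a one-dimensional vector space over it, and $\beta=\alpha^7$ in $\mathbb F_{49}$, since Frobenius is conjugation. In this field $\alpha^2=-1-i$, $\alpha^4=2i$, $\alpha^8=3$, $\alpha^{16}=2$ and $\alpha^{24}=-1$, so $\alpha$ has order $48$. Now $F^m(W_A)$ is a line if and only if $\alpha^mP=\pm\beta^mP$, that is, $\alpha^{-6m}=\pm1$, that is, $24\mid 6m$, that is, $4\mid m$. And $F^m(W_A)=W_A$ requires $x(\alpha^mP)\in\{x(P),x(P+\tau)\}$; since $\alpha^mP$ has order $7$ and $P+\tau$ has order $14$, this means $\alpha^m=\pm1$, that is, $24\mid m$. For $m=24$ also $\beta^{24}=\alpha^{168}=(-1)^7=-1$, so $F^{24}(W_A)=W_A$. This periodic line has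 exact period $24$, and the degrees along its orbit are $1,2,2,2$, repeated six times. Other torsion points need other iterates, and no single iterate works for all of them.

## Cones and joins: other dimensions, and ratios $2^r$

**Theorem 2.** (a) For all $N\ge4$ and $1\le D\le N-3$ there are an endomorphism of $\mathbb P^N$ of degree $10$ and a curve $Z\cong\mathbb P^1$ of $D$-dimensional linear subspaces, with dense periodic members, such that for every $m\ge1$ the generic $V\in Z$ has $\deg F^m(V)=2$.

(b) For every $r\ge1$ there is such an example in $\mathbb P^{5r-1}$ with $D=2r-1$, $\deg V=1$, and $\deg F^m(V)=2^r$ for generic $V\in Z$ and every $m\ge1$. So the ratio of degrees is not bounded by any universal constant.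

In the proof, $F$ denotes the endomorphism of $\mathbb P^4$ from Theorem 1, $\widehat F:\mathbb C^5\to\mathbb C^5$ its polynomial lift, and $\widehat V\subset\mathbb C^5$ the affine cone over $V\subset\mathbb P^4$. We have
$$\widehat F^m(\widehat V)=\widehat{F^m(V)}. \tag{8}$$
The inclusion $\subseteq$ is clear. For $\supseteq$, a nonzero vector over a point of $F^m(V)$ has the form $c\,\widehat F^m(v)$ with $v\in\widehat V$ and $c\in\mathbb C^*$; choosing $c'$ with $c'^{10^m}=c$ we get $c\,\widehat F^m(v)=\widehat F^m(c'v)$. The origin is the image of the origin.

**Step 1 (part (a), by cones).** *Idle coordinates are added; some are left free on $V$ and the others are put equal to zero.* Write $D=1+j$ with $0\le j\le N-4$, and let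
$$\widetilde F=[F(x):w_1^{10}:\dots:w_{N-4}^{10}]$$
on $\mathbb P^N$. Its entries have degree $10$ and no common zero. For $V\subset\mathbb P^4$ let
$$\widetilde V=\{[x:w]:x\in\widehat V,\ w_{j+1}=\dots=w_{N-4}=0\},$$
the cone over $V$ with vertex a $\mathbb P^{j-1}$ (so $\widetilde V=V$ if $j=0$). Its affine cone is $\widehat V\times\mathbb C^j$. So $\widetilde V$ is irreducible if $V$ is, it has dimension $\dim V+j$, and it has the same degree as $V$, because its Hilbert series is that of $V$ times $(1-t)^{-j}$. By (8) and the surjectivity of $w_i\mapsto w_i^{10^m}$ on $\mathbb C$, $\widetilde F^m(\widetilde V)=\widetilde{F^m(V)}$.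

Apply this to the lines $W_A$. The $\widetilde W_A$ are linear subspaces of dimension $D$. Their Plücker vectors are those of $W_A$ wedged with $j$ fixed basis vectors, so they form a closed curve $\cong\mathbb P^1$ in the Grassmannian. If $F^n(W_A)=W_A$, then $\widetilde F^n(\widetilde W_A)=\widetilde W_A$, so periodic members are dense. For each $m\ge1$ and generic $A$, $\deg\widetilde F^m(\widetilde W_A)=\deg F^m(W_A)=2$.

**Step 2 (part (b), by joins).** *Taking $r$ independent copies raises degrees to the $r$-th power.* On $\mathbb P^{5r-1}$, with coordinates $x^{(1)},\dots,x^{(r)}\in\mathbb C^5$, let $F_r=[F(x^{(1)}):\dots:F(x^{(r)})]$. Its entries have degree $10$ and no common zero. For irreducible $V\subset\mathbb P^4$ let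
$$J(V)=\{[x^{(1)}:\dots:x^{(r)}]:x^{(i)}\in\widehat V\},$$
whose affine cone is $\widehat V^r$. By (8) in each factor, $F_r^m(J(V))=J(F^m(V))$. The coordinate ring of $\widehat V^r$ is the $r$-th tensor power of that of $\widehat V$; it is a domain, since $\mathbb C$ is algebraically closed. So Hilbert series multiply. If the Hilbert series of $V$ is $Q(t)/(1-t)^{\dim V+1}$ with $Q(1)=\deg V$, that of $J(V)$ is $Q(t)^r/(1-t)^{r(\dim V+1)}$, and we read off
$$\dim J(V)=r(\dim V+1)-1,\qquad \deg J(V)=(\deg V)^r .$$
Take $Z=\{J(W_A):A\in\mathbb P^1\}$. These are linear spaces of dimension $2r-1$. The Plücker vector of $J(W_A)$ is the wedge product of $r$ copies, in complementary spaces, of the vector in Step 6 above. Its coordinates are monomials $A_0^{2r-q}A_1^q$, and all $q$ with $0\le q\le2r$ occur, so $Z$ is $\mathbb P^1$ embedded as a rational normal curve. Members over periodic $W_A$ are periodic, hence dense. For each $m\ge1$ and generic $A$, $\deg F_r^m(J(W_A))=(\deg F^m(W_A))^r=2^r$. $\blacksquare$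

## Image families of a family of cycles

We return to general $N$ and a general endomorphism $F$ of degree $>1$, and give the sets $Z_m$ a precise meaning.

**Lemma.** Let $T\subset Ch_{D,d}(\mathbb P^N)$ be an irreducible locally closed subset all of whose points are irreducible subvarieties (multiplicity one). There are a dense open $T^\circ\subset T$ and an integer $e$ such that $\deg F(V)=e$ for $V\in T^\circ$ and $V\mapsto[F(V)]$ is a morphism $T^\circ\to Ch_{D,e}(\mathbb P^N)$. It has finite fibres, so the closure of its image is irreducible of dimension $\dim T$.

*Proof.* **Step 1 (the universal family is irreducible).** *We need this so that its image has one well-behaved generic fibre.* Let $\mathcal V=\{(V,x):x\in V\}\subset T\times\mathbb P^N$. It is closed, hence proper over $T$, and its fibres are irreducible of dimension $D$. Let $\mathcal V_1,\dots,\mathcal V_s$ be its components. For each $i$, the set $S_i$ of $V\in T$ over which $\mathcal V_i$ has a fibre of dimension $\geq D$ is closed, by semicontinuity of fibre dimension for proper maps. The irreducible fibre of $\mathcal V$ over $V$ is the union of the fibres of the $\mathcal V_i$,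 so it equals one of them; hence the $S_i$ cover $T$, and $S_i=T$ for some $i$. For this $i$ every fibre of $\mathcal V_i$ has dimension $D$ and lies in the irreducible $D$-dimensional fibre of $\mathcal V$, so it equals it. Thus $\mathcal V=\mathcal V_i$ is irreducible.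

**Step 2 (the image family).** *We make the sets $F(V)$ into a flat family.* Let $\mathcal W=(\mathrm{id}\times F)(\mathcal V)\subset T\times\mathbb P^N$ with its reduced structure. It is closed and irreducible, and its fibre over $V$ is, as a set, $F(V)$. By generic flatness, $\mathcal W$ is flat over a dense open subset of $T$. The generic fibre is a localization of a reduced scheme, so it is reduced; in characteristic $0$ it is then geometrically reduced, and so the fibres are reduced over a dense open subset of $T$. Shrinking once more, we find a dense open *smooth* $T^\circ\subset T$ over which $\mathcal W$ is flat with reduced fibres. These fibres are the reduced varieties $F(V)$. In a flat projective family over a connected base the Hilbert polynomial is constant, so $\deg F(V)=e$ is constant on $T^\circ$.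

**Step 3 (the morphism).** *We pass from the flat family to the Chow variety.* The flat family gives a morphism from $T^\circ$ to the Hilbert scheme. Composing with the Hilbert–Chow morphism (Kollár, *Rational Curves on Algebraic Varieties*, Thm. I.6.3; $T^\circ$ is smooth) gives the morphism $T^\circ\to Ch_{D,e}(\mathbb P^N)$, $V\mapsto[F(V)]$.

**Step 4 (finite fibres).** *We bound the number of $V$ with a given image.* If $F(V)=W$, then $V\subset F^{-1}(W)$. Since $F$ is finite, $\dim F^{-1}(W)=D=\dim V$, so $V$ is one of the finitely many irreducible components of $F^{-1}(W)$. A morphism with finite fibres preserves dimension, so the closure of the image is irreducible of dimension $\dim T$. $\square$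

**Irreducible members form an open set.** A cycle in $Ch_{D,d}$ that is not irreducible of multiplicity one is a sum of two nonzero effective cycles. So these cycles form the union of the images of the finitely many addition maps $Ch_{D,d'}\times Ch_{D,d-d'}\to Ch_{D,d}$ with $1\le d'\le d-1$. The sources are projective, so the images are closed. Hence, if $Z$ is irreducible, closed and contains an irreducible member, its irreducible members form a dense open subset $Z^{irr}$.

**Definition (image families).** Let $Z$ be irreducible and closed with an irreducible member. Apply the Lemma to $T=Z^{irr}$, write $Z^\circ$ for $T^\circ$, and let $Z_1$ be the closure of $\{[F(V)]:V\in Z^\circ\}$. This does not depend on the choice of $Z^\circ$: two choices share a dense open subset, and the image of a dense subset is dense in the image. $Z_1$ is irreducible, closed, of dimension $\dim Z$, and contains irreducible members, namely the $F(V)$. So we may put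
$$Z_0=Z,\qquad Z_{m+1}=(Z_m)_1 .$$
Then $Z_m\subset Ch_{D,e_m}$ for an integer $e_m$ with $e_0=d$, and $\dim Z_m=\dim Z$. The maps $Z_m^\circ\to Z_{m+1}$ are dominant. So for each $m$ the $V\in Z^\circ$ with $F^i(V)\in Z_i^\circ$ for all $i<m$ form a dense open subset of $Z$, and for these $[F^m(V)]\in Z_m$, $\deg F^m(V)=e_m$, and the $[F^m(V)]$ are dense in $Z_m$. This is the precise meaning of "the closure of $\{[F^m(V)]:V\in Z\text{ generic}\}$".

*Examples.* For the pencil $y=cx$ under squaring, $Z_1=Z$. In Theorem 1, $Z_m$ is the closure of the family of conics $C_{\varphi_\alpha^m(a),\varphi_\beta^m(a)}$ for $m\ge1$, and $e_0=1$, $e_m=2$ for $m\ge1$.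

By construction,
$$Z_j=Z\ \text{ for some }j\ge1\quad\Longrightarrow\quad e_j=d,\ \text{ and the answer is affirmative for }Z\text{ with the iterate }F^j. \tag{9}$$

## One-dimensional families with finitely many images

In the last two theorems $Z$ is irreducible and closed with a Zariski dense set of irreducible periodic members; in Theorem 4 this density is part of what is proved.

**Theorem 3.** If $\dim Z=1$ and $Z_m=Z_l$ for some $0\le m<l$, then $Z_j=Z$ for some $j\ge1$, so the answer is affirmative for $Z$. Hence every one-dimensional counterexample has infinitely many different families $Z_m$.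

*Proof.* If $m=0$, then $Z_l=Z$ and we are done. Let $m\ge1$.

**Step 1 (finitely many families).** *We list all the families that occur.* Each $Z_{i+1}$ is determined by $Z_i$, so $Z_m=Z_l$ gives $Z_{m+i}=Z_{l+i}$ for all $i\ge0$. Thus for $j\ge l$ we may subtract $l-m$ from the index $j$ repeatedly until it lies in $\{m,\dots,l-1\}$, and $\{Z_j:j\ge1\}=\{Z_1,\dots,Z_{l-1}\}$.

**Step 2 (discarding bad orbits).** *We remove the periodic members whose orbit meets an exceptional cycle.* For $0\le i\le l-1$ let $E_i=Z_i\setminus Z_i^\circ$. It is a proper closed subset of an irreducible curve, so it is finite. Let $\mathbf E=\bigcup_{i<l}E_i$, a finite set. A periodic orbit is the forward orbit of any of its elements, so each element of $\mathbf E$ lies in at most one periodic orbit. So only finitely many periodic orbits meet $\mathbf E$, and each of them is finite. Hence all but finitely many irreducible periodic $V\in Z$ have orbit disjoint from $\mathbf E$.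

**Step 3 (the orbit follows the families).** *For such $V$ we show $F^j(V)\in Z_j$ for all $j\ge0$.* This holds for $j=0$. Suppose that $F^j(V)\in Z_j$, and choose $i\in\{0,\dots,l-1\}$ with $Z_i=Z_j$. Since $F^j(V)\notin E_i$, we have $F^j(V)\in Z_i^\circ$, so $F^{j+1}(V)\in(Z_i)_1=(Z_j)_1=Z_{j+1}$.

**Step 4 (pigeonhole).** *We compare curves.* If $n\ge1$ is the period of $V$, then $V=F^n(V)\in Z_n\in\{Z_1,\dots,Z_{l-1}\}$. There are infinitely many such $V$, because periodic members are dense in the curve $Z$ and only finitely many were discarded. So some $Z_j$ with $1\le j\le l-1$ meets $Z$ in infinitely many points. Both are irreducible closed curves, so $Z_j=Z$, and (9) applies.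

For the last assertion, if there were only finitely many different $Z_m$, two with different indices would be equal. $\blacksquare$

Compare this with the attempt above: the bound on $n$ that was missing there is replaced by the finite list of Step 1. In the example of Theorem 1, $e_j=2\neq1$ for $j\ge1$, so $Z_j\ne Z$ for all $j\geq 1$, and Theorem 3 tells us that the curves $Z_0,Z_1,Z_2,\dots$ are pairwise different.

## Families of maximal dimension with bounded orbit degrees

**Theorem 4.** Fix $D,M$. Let $P$ be the set of $D$-dimensional irreducible periodic subvarieties all of whose iterates have degree $\le M$, and let $Z$ be an irreducible component of maximal dimension of the closure $\overline P\subset\bigsqcup_{e\le M}Ch_{D,e}(\mathbb P^N)$. Then $Z_j=Z$ for some $j\ge1$, and the answer is affirmative for $Z$.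

The idea is that $F$ acts on $P$ surjectively, so it should permute the finitely many top-dimensional components of $\overline P$.

*Proof.* **Step 1 (set-up).** *We collect three preliminary facts.* First, $F(P)=P$. Indeed, if $V\in P$, then $F(V)$ is irreducible and periodic, with iterates among those of $V$, so $F(V)\in P$; and if $F^n(V)=V$ then $V=F(F^{n-1}(V))$ with $F^{n-1}(V)\in P$.

Second, let $C_1,\dots,C_t$ be the irreducible components of $\overline P$, and $r$ their maximal dimension. Then $P\cap C_i$ is dense in $C_i$: since $C_i\subset\overline P=\bigcup_k\overline{P\cap C_k}$ and $C_i$ is irreducible, $C_i\subset\overline{P\cap C_k}\subset C_k$ for some $k$, and then $k=i$. In particular $C_i$ has irreducible members, so $C_i^{irr}$ is dense and open in $C_i$, and $(C_i)_1$ is defined. Moreover $P\subset\bigcup_iC_i^{irr}$.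

Third, $C_i^{irr}$ is a finite disjoint union of the open stratum $C_i^\circ$ and irreducible locally closed strata of dimension $<\dim C_i$, such that $V\mapsto[F(V)]$ is a morphism with finite fibres on each stratum. To see this, apply the Lemma to $T=C_i^{irr}$, write the complement of $T^\circ=C_i^\circ$ in $T$ as a finite disjoint union of irreducible locally closed sets of smaller dimension, apply the Lemma to each of these, and continue; the process ends because dimensions drop.

**Step 2 (a self-map of the top components).** *We show that $C\mapsto C_1$ sends $r$-dimensional components to $r$-dimensional components.* Let $\dim C_i=r$. Since $P\cap C_i$ is dense in $C_i$, the set $P\cap C_i^\circ$ is dense in $C_i^\circ$, so $F(P\cap C_i^\circ)$ is dense in $(C_i)_1$. As $F(P\cap C_i^\circ)\subset P$, we get $(C_i)_1\subset\overline P$. This set is irreducible, closed and of dimension $r$, and it lies in some component of $\overline P$, which has dimension at most $r$; so it equals that component.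

**Step 3 (surjectivity).** *We show that every $r$-dimensional component $C$ is of the form $(C_i)_1$.* Let $V\in P\cap C$. Since $P=F(P)$, $V=F(V')$ with $V'\in P\subset\bigcup_iC_i^{irr}$. Either $V'$ lies in an open stratum $C_i^\circ$ with $\dim C_i=r$, and then $V\in(C_i)_1$; or $V'$ lies in one of the finitely many strata of dimension $<r$. Hence
$$P\cap C\subset\bigcup_{\dim C_i=r}(C_i)_1\ \cup\ R,$$
where $R$ is the union of the closures of the images of the strata of dimension $<r$, so $R$ is closed and $\dim R<r$. The right-hand side is closed and $P\cap C$ is dense in $C$, so it contains $C$. As $C$ is irreducible of dimension $r$, it is not contained in $R$, so $C\subset(C_i)_1$ for some $i$ with $\dim C_i=r$. Both are irreducible and closed of dimension $r$, so $C=(C_i)_1$.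

**Step 4 (permutation).** *We conclude.* By Steps 2 and 3, $C\mapsto C_1$ is a surjective self-map of the finite set of $r$-dimensional components, hence a permutation. So some power of it, say the $j$-th with $j\ge1$, fixes $Z$, that is, $Z_j=Z$. Periodic members are dense in $Z$ by Step 1, and (9) shows that the answer is affirmative for $Z$. $\blacksquare$
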